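\title{The equational theory of representable implication semigroups is undecidable}

\begin{abstract}
A representable implication semigroup is an algebra of binary relations contained in a fixed transitive relation, with classical implication and relational composition as its only operations. We show that the equational theory of these algebras is undecidable, and in fact $\Sigma^0_1$-complete, already for equations in one variable. The signature has no constant for the empty relation; the proof lets a variable stand in for it and translates semigroup quasi-identities into equations. For full squares and for finite base sets we obtain undecidability in two variables.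
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $X$ be a set and let $\top\subseteq X\times X$ be a transitive relation. For $a,b\subseteq\top$ put
\[
a\to b=(\top\setminus a)\cup b,\qquad
a;b=\{(x,z):\ (x,y)\in a \text{ and } (y,z)\in b \text{ for some } y\}.
\]
The first operation is classical implication relative to $\top$ and the second is relational composition. Transitivity says that $\top;\top\subseteq\top$, which is exactly the condition for $\wp(\top)$ to be closed under composition. We obtain an algebra $\mathfrak S(\top)=(\wp(\top),\to,;)$ with \emph{base} $X$; it is a \emph{full square} if $\top=X\times X$. An algebra $(A,\to,;)$ with two binary operations is a \emph{representable implication semigroup} if it embeds into some $\mathfrak S(\top)$. An equation $s=t$ between terms built from variables with $\to$ and $;$ is \emph{valid} in a class of algebras if $s$ and $t$ take the same value under every assignment in every member of the class. Equations pass to subalgebras and isomorphic copies, so an equation is valid in all representable implication semigroups if and only if it is valid in all $\mathfrak S(\top)$. The following problem comes from~\cite{LS}.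

\medskip
\noindent\textbf{Problem.} \emph{Is there an algorithm that, given an equation in the signature $\{\to,;\}$, decides whether it is valid in all representable implication semigroups?}
\medskip

Each operation alone is harmless. A term in $\to$ is evaluated pair by pair, so truth tables decide the equations in $\to$. Two words in $;$ have the same value everywhere only if they are the same word, because the free semigroup embeds into a semigroup of relations (Example~\ref{ex:cayley} below). At the other end, the equational theory of representable Boolean semigroups is known to be undecidable. Since $a\to\emptyset$ is the complement of $a$, the theory is therefore undecidable if a constant $0$ for $\emptyset$ is added to the signature.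

The problem thus asks how much depends on $0$. Union and $\top$ are definable without it, as $(a\to b)\to b=a\cup b$ and $a\to a=\top$. The empty relation is not: in a nonempty full square $\top\to\top=\top;\top=\top$, so every term takes the value $\top$ when all variables do. Now $0$ is what allows an equation to express a conditional statement. In a full square $\top;d;\top$ is $\emptyset$ if $d=\emptyset$ and $\top$ otherwise, so the inclusion $s\subseteq t\cup(\top;d;\top)$ says ``if $d=\emptyset$ then $s\subseteq t$'', and a hypothesis $a=b$ takes the form $d=\emptyset$ when $d$ is the symmetric difference of $a$ and $b$, which is written using complements. One might guess that removing $0$ removes this mechanism and restores decidability. It does not.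

\begin{theorem}\label{thm:main}
The equational theory generated by the class of representable implication semigroups is undecidable; it is $\Sigma^0_1$-complete.
\end{theorem}

The proof uses only a few properties of the algebras $\mathfrak S(\top)$, and the stronger results are best stated in terms of them. Write $a\vee b$ for the term $(a\to b)\to b$.

\begin{definition}\label{def:V}
Let $\mathcal V$ be the class of all algebras $(A,\to,;)$ such that
\begin{itemize}
\item[(V1)] $(A,\to)$ embeds into the $\to$-reduct of a Boolean algebra, where $a\to b=\neg a\vee b$;
\item[(V2)] $;$ is associative;
\item[(V3)] $a;(b\vee c)=(a;b)\vee(a;c)$ and $(b\vee c);a=(b;a)\vee(c;a)$ for all $a,b,c\in A$.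
\end{itemize}
\end{definition}

Every representable implication semigroup lies in $\mathcal V$: the power set $\wp(\top)$ is a Boolean algebra, composition is associative and distributes over unions, and (V1)--(V3) pass to subalgebras.

\begin{theorem}[one variable]\label{thm:one}
There is a strict partial order $\top_0$ on a countable set such that, for every class $\mathcal K$ with $\mathfrak S(\top_0)\in\mathcal K\subseteq\mathcal V$, the set of one-variable equations valid in $\mathcal K$ is undecidable. In particular the one-variable equational theory of representable implication semigroups is undecidable; it is $\Sigma^0_1$-complete.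
\end{theorem}

One variable is best possible, since the signature has no constants and hence no terms without variables. Below, $\omega$ is the set of natural numbers and $n=\{0,\dots,n-1\}$.

\begin{theorem}[two variables]\label{thm:two}
\begin{itemize}
\item[(a)] For every class $\mathcal K$ with $\mathfrak S(\omega\times\omega)\in\mathcal K\subseteq\mathcal V$, the set of two-variable equations valid in $\mathcal K$ is undecidable.
\item[(b)] If $\mathcal K\subseteq\mathcal V$ consists of finite algebras and contains $\mathfrak S(n\times n)$ for all finite $n\ge1$, then the set of two-variable equations valid in $\mathcal K$ is undecidable. In particular the two-variable equational theory of the class of all $\mathfrak S(\top)$ with $\top$ a transitive relation on a finite set is not recursively enumerable.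
\end{itemize}
\end{theorem}

Theorem~\ref{thm:main} is a consequence of Theorem~\ref{thm:one}, but we prove it first, in Section~\ref{sec:translation}, because it isolates the main idea. Section~\ref{sec:gadgets} codes finitely many relations in two, and Sections~\ref{sec:one} and~\ref{sec:two} use this code to reduce the number of variables.

\section{Order, word problems and reductions}\label{sec:prelim}

\subsection*{The order on a member of $\mathcal V$}
Let $A\in\mathcal V$ and regard $(A,\to)$ as a subalgebra of the $\to$-reduct of a Boolean algebra $B$. For $a,b\in A$ the element $a\to a$ is the top $1$ of $B$, and $(a\to b)\to b=(a\wedge\neg b)\vee b$ is the join of $a$ and $b$ in $B$. So $A$ contains $1$ and is closed under joins, and $a\le b$ holds if and only if $a\to b=1$. An inequality between terms is therefore an equation. Meets, complements and the bottom of $B$ need not lie in $A$. The substitute for the difference $a\wedge\neg b$ is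
\[
a-_z b:=(a\to b)\to z=(a\wedge\neg b)\vee z ,
\]
which lies in $A$ whenever $a,b,z$ do. In $\mathfrak S(\top)$ it is $(a\setminus b)\cup z$, and it is the true difference $a\setminus b$ when $z=\emptyset$. Since $a\le b\vee(a\wedge\neg b)$ in $B$, we have
\begin{equation}\label{eq:diff}
a\le b\vee(a-_z b)\qquad\text{for all } a,b,z\in A .
\end{equation}
Composition is monotone: if $a\le b$, then $c;b=c;(a\vee b)=(c;a)\vee(c;b)$ by (V3), so $c;a\le c;b$, and the second half of (V3) gives $a;c\le b;c$.

Inside a term, $1$ abbreviates $v\to v$ for a variable $v$ of the term, and a word is read as a $;$-term. Iterated products and joins are bracketed to the left. In $\mathcal V$ none of these choices affects the value.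

\subsection*{Quasi-identities and presentations}
A \emph{quasi-identity} is an expression
\[
Q:\qquad s_1=t_1\ \&\ \cdots\ \&\ s_n=t_n\ \Rightarrow\ s=t ,
\]
where $n\ge0$ and $s_i,t_i,s,t$ are nonempty words in letters $x_1,\dots,x_k$. It \emph{fails} in a semigroup $S$ at $g_1,\dots,g_k\in S$ if the assignment $x_j\mapsto g_j$ satisfies all premises $s_i=t_i$ but not the conclusion $s=t$; it \emph{holds} in $S$ if it fails nowhere in $S$.

The semigroup $S$ presented by $\langle x_1,\dots,x_k\mid s_i=t_i\ (i\le n)\rangle$ is the quotient of the free semigroup of nonempty words by the least congruence containing the pairs $(s_i,t_i)$. Its \emph{word problem} is the set of pairs of words $(s,t)$ that are equal in $S$. For words $s,t$ let $Q_{s,t}$ be the quasi-identity whose premises are the defining relations and whose conclusion is $s=t$. Then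
\begin{equation}\label{eq:pres}
\begin{array}{l}
s=t \text{ in } S\ \text{ implies that } Q_{s,t}\text{ holds in all semigroups;}\\[2pt]
s\ne t \text{ in } S\ \text{ implies that } Q_{s,t}\text{ fails in } S \text{ at the classes of } x_1,\dots,x_k.
\end{array}
\end{equation}
The second line is the definition of $S$. For the first, an assignment satisfying the premises in a semigroup $S'$ is a homomorphism from the free semigroup to $S'$ whose kernel contains all $(s_i,t_i)$, hence also $(s,t)$.

\subsection*{Reductions}
Words, terms and equations are finite strings. A set of strings is $\Sigma^0_1$, or \emph{recursively enumerable} (r.e.), if some algorithm lists its elements. A set is decidable if and only if both it and its complement are r.e. A set $C$ \emph{many-one reduces} to a set $D$ if there is a computable $f$ with $w\in C\Leftrightarrow f(w)\in D$, and $D$ is \emph{$\Sigma^0_1$-complete} if it is r.e.\ and every r.e.\ set many-one reduces to it; such a set is undecidable. Suppose that $C$ many-one reduces to $D$. If $C$ is undecidable, so is $D$. If $C$ is $\Sigma^0_1$-complete and $D$ is r.e., then $D$ is $\Sigma^0_1$-complete, because reductions compose.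

Undecidability enters through two theorems on semigroups. By Markov (1947) and Post (1947) there is a finite semigroup presentation with undecidable word problem, and Post's encoding of Turing machines gives one whose word problem is $\Sigma^0_1$-complete. We fix such a presentation, call the semigroup it presents $S_0$, and from now on form $Q_{s,t}$ with respect to it. By Gurevich~\cite{Gur}, it is undecidable whether a given quasi-identity holds in all finite semigroups; this is used only for Theorem~\ref{thm:two}(b).

\section{From quasi-identities to equations}\label{sec:translation}

We want to compute from a quasi-identity $Q$ an equation that is valid when $Q$ holds in all semigroups and fails when $Q$ fails in some semigroup. These two requirements treat the missing constant differently. To refute an equation we choose the assignment, so a variable $z$ may be given the value $\emptyset$. To prove an equation valid we must allow every value of $z$, and this costs nothing if $z$ occurs only in an error term on the larger side of an inequality. The smallest case shows the form of the error term.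

\begin{example}\label{ex:valid}
The quasi-identity $x=y\Rightarrow xw=yw$ holds in all semigroups. Let $a,b,c,z\subseteq\top$ be arbitrary, with $a,b,c$ the values of $x,y,w$. By~\eqref{eq:diff} and distributivity,
\[
a;c\ \subseteq\ (b;c)\cup\big((a-_zb);c\big)\ \subseteq\ (b;c)\cup\big((a-_zb);\top\big).
\]
So $x;w\le(y;w)\vee\big((x-_zy);1\big)$ is valid, whatever $z$ is. At $z=\emptyset$ and $a=b$ the error term $(a-_zb);\top$ is empty and the inequality reduces to the inclusion $a;c\subseteq b;c$. The factor $1$ cannot be dropped: in the full square on $\{0,1\}$ take $a=\{(0,1)\}$, $c=\{(1,0)\}$ and $b=z=\emptyset$. Then $a;c=\{(0,0)\}$, while $(b;c)\cup(a-_zb)=\{(0,1)\}$.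
\end{example}

An error in a premise is thus multiplied on the left and on the right when the premise is applied inside a longer word, and the error term must absorb these products. For a term $d$ put
\[
\tau(d)=d\vee(1;d)\vee(d;1)\vee(1;d;1).
\]
In a full square the last joinand contains the other three. In general it does not, because $\top$ need not be reflexive: for $d=\top=\{(0,1)\}$ the relation $\top;d;\top$ is empty.

\begin{definition}\label{def:theta}
Let $Q$ be the quasi-identity $s_1=t_1\,\&\cdots\&\,s_n=t_n\Rightarrow s=t$ in $x_1,\dots,x_k$, and let $z$ be a further variable. Put
\[
\delta_Q=z\vee\bigvee_{i\le n}\big((s_i-_zt_i)\vee(t_i-_zs_i)\big),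
\]
and let $\theta_Q$ be the equation $s\to\big(t\vee\tau(\delta_Q)\big)=1$, with $1$ standing for $z\to z$.
\end{definition}

The equation $\theta_Q$ is in the signature $\{\to,;\}$, is computable from $Q$, and says $s\le t\vee\tau(\delta_Q)$. In a full square $\tau(\delta_Q)$ is $\emptyset$ or $\top$, so there $\theta_Q$ says literally: if $z=\emptyset$ and all premises hold, then $s\subseteq t$. For other $\top$, and for abstract members of $\mathcal V$, the error term takes intermediate values. We then make the premises true by passing to a quotient in which the error is ignored.

\begin{lemma}[validity]\label{lem:valid}
If $Q$ holds in all semigroups, then $\theta_Q$ holds in every $A\in\mathcal V$. If $Q$ holds in all finite semigroups, then $\theta_Q$ holds in every finite $A\in\mathcal V$.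
\end{lemma}

\begin{proof}
Fix values of the variables in $A$, denote terms and their values alike, and write $\delta=\delta_Q$ and $\iota=\tau(\delta)$.

\emph{Step 1: $1;\iota\le\iota$ and $\iota;1\le\iota$.} Since $1$ is the top, $1;1\le1$. By (V2), (V3) and monotonicity,
\begin{align*}
1;\iota&=(1;\delta)\vee(1;1;\delta)\vee(1;\delta;1)\vee(1;1;\delta;1)\le(1;\delta)\vee(1;\delta;1)\le\iota,\\
\iota;1&=(\delta;1)\vee(1;\delta;1)\vee(\delta;1;1)\vee(1;\delta;1;1)\le(\delta;1)\vee(1;\delta;1)\le\iota.
\end{align*}

\emph{Step 2: a congruence.} For $a,b\in A$ let $a\sim b$ mean $a\vee\iota=b\vee\iota$; equivalently, $a\le b\vee\iota$ and $b\le a\vee\iota$. This is an equivalence relation. If $a\le b\vee\iota$ and $c\in A$, then by monotonicity, (V3) and Step~1,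
\begin{align*}
a;c&\le(b;c)\vee(\iota;c)\le(b;c)\vee(\iota;1)\le(b;c)\vee\iota,\\
c;a&\le(c;b)\vee(c;\iota)\le(c;b)\vee(1;\iota)\le(c;b)\vee\iota.
\end{align*}
Applying this to both inequalities, $a\sim b$ implies $a;c\sim b;c$ and $c;a\sim c;b$. So $\sim$ is a congruence for $;$, and by (V2) the quotient $(A/{\sim},;)$ is a semigroup, finite if $A$ is finite.

\emph{Step 3: the premises hold in the quotient.} By~\eqref{eq:diff}, which is where (V1) is used, $s_i\le t_i\vee(s_i-_zt_i)\le t_i\vee\delta\le t_i\vee\iota$ and $t_i\le s_i\vee(t_i-_zs_i)\le s_i\vee\iota$. Hence $s_i\sim t_i$ for all $i\le n$.

By hypothesis $Q$ holds in $A/{\sim}$. The classes of the values of $x_1,\dots,x_k$ satisfy the premises, so $s\sim t$. In particular $s\le t\vee\iota$, which is $\theta_Q$.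
\end{proof}

For the converse we represent a semigroup in which $Q$ fails by relations. Since $\theta_Q$ asserts only an inclusion, an injective representation is not enough; distinct elements must go to incomparable relations.

\begin{definition}\label{def:sep}
A \emph{separating representation} of a semigroup $S$ in $\mathfrak S(\top)$ is a map $g\mapsto R_g$ from $S$ to $\wp(\top)$ such that $R_g;R_h=R_{gh}$ for all $g,h\in S$, and $R_g\subseteq R_h$ only if $g=h$.
\end{definition}

\begin{lemma}[refutation]\label{lem:refute}
Let $g\mapsto R_g$ be a separating representation of $S$ in $\mathfrak S(\top)$. If $Q$ fails in $S$ at $g_1,\dots,g_k$, then $\theta_Q$ fails in $\mathfrak S(\top)$ at $x_j\mapsto R_{g_j}$, $z\mapsto\emptyset$.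
\end{lemma}

\begin{proof}
For a word $w$ let $\bar w\in S$ be its value at $x_j\mapsto g_j$. By induction on length, $w$ has the value $R_{\bar w}$ in $\mathfrak S(\top)$. As $\bar s_i=\bar t_i$, the words $s_i$ and $t_i$ have equal values, and since $z=\emptyset$ the terms $s_i-_zt_i$ and $t_i-_zs_i$ are true differences, hence empty. So $\delta_Q=\emptyset$, and $\tau(\delta_Q)=\emptyset$ because a composition with an empty factor is empty. Thus $\theta_Q$ asserts $R_{\bar s}\subseteq R_{\bar t}$, which is false since $\bar s\ne\bar t$.
\end{proof}

\begin{example}[Cayley representation]\label{ex:cayley}
Let $S^1=S\cup\{e\}$ be $S$ with a new identity element $e$ adjoined, and put $C_g=\{(y,yg):y\in S^1\}$ for $g\in S$. Composing $(y,yg)$ with the only pair $(yg,ygh)$ of $C_h$ that starts at $yg$ gives $C_g;C_h=C_{gh}$. The pair $(e,g)$ lies in $C_g$, and it lies in $C_h$ only if $g=h$. So $g\mapsto C_g$ is a separating representation of $S$ in every full square whose base contains $S^1$.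

For instance, the cancellation law $xy=xw\Rightarrow y=w$ fails at $x,y\mapsto a$, $w\mapsto b$ in the semigroup $\{a,b\}$ with $gh=g$. Here $C_a=\{(e,a),(a,a),(b,b)\}$ and $C_b=\{(e,b),(a,a),(b,b)\}$. Both $C_a;C_a$ and $C_a;C_b$ equal $C_a$, so the error term vanishes at $z=\emptyset$, and $(e,a)\in C_a\setminus C_b$ refutes $\theta_Q$. Without the point $e$ the two relations would coincide.
\end{example}

The upper bound is a translation into first-order logic.

\begin{lemma}\label{lem:re}
The set of equations valid in all representable implication semigroups is r.e.
\end{lemma}

\begin{proof}
Take a binary predicate symbol $T$ and a binary predicate symbol $R_x$ for each variable $x$. Define formulas $\mathrm{tr}_s(p,q)$ by recursion on the term $s$: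
\begin{align*}
\mathrm{tr}_x(p,q)&=R_x(p,q),\\
\mathrm{tr}_{s\to t}(p,q)&=T(p,q)\wedge\big(\neg\,\mathrm{tr}_s(p,q)\vee\mathrm{tr}_t(p,q)\big),\\
\mathrm{tr}_{s;t}(p,q)&=\exists r\,\big(\mathrm{tr}_s(p,r)\wedge\mathrm{tr}_t(r,q)\big),
\end{align*}
with $r$ a fresh variable each time. Given an equation $s=t$, let $H$ be the sentence saying that $T$ is transitive and $R_x\subseteq T$ for each variable $x$ of the equation. A model of $H$ is the same thing as a nonempty set $X$, a transitive $\top\subseteq X\times X$ and an assignment in $\mathfrak S(\top)$. In such a model $\mathrm{tr}_{s'}$ defines the value of $s'$ for each subterm $s'$, by induction: the clauses for variables and for $;$ restate the definitions, and the clause for $\to$ does so because all values are contained in $\top$. If $X=\emptyset$, then $\mathfrak S(\top)$ has one element and satisfies every equation. Hence $s=t$ is valid in all $\mathfrak S(\top)$ if and only if the sentence ``$H$ implies $\forall p\,\forall q\,(\mathrm{tr}_s(p,q)\leftrightarrow\mathrm{tr}_t(p,q))$'' is logically valid. This sentence is computable from the equation, and by G\"odel's completeness theorem the logically valid sentences are the provable ones, which form an r.e.\ set.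
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $s,t$ be words in the generators of $S_0$. If $s=t$ in $S_0$, then $Q_{s,t}$ holds in all semigroups by~\eqref{eq:pres}, so $\theta_{Q_{s,t}}$ holds in every $\mathfrak S(\top)$ by Lemma~\ref{lem:valid}. If $s\ne t$ in $S_0$, then $Q_{s,t}$ fails in $S_0$, so $\theta_{Q_{s,t}}$ fails in the full square on $S_0^1$ by Lemma~\ref{lem:refute} and Example~\ref{ex:cayley}. Thus $(s,t)\mapsto\theta_{Q_{s,t}}$ is a many-one reduction of the $\Sigma^0_1$-complete word problem of $S_0$ to the equational theory. The theory is r.e.\ by Lemma~\ref{lem:re}, hence $\Sigma^0_1$-complete and undecidable.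
\end{proof}

\section{Coding finitely many relations in two}\label{sec:gadgets}

The equation $\theta_Q$ has $k+1$ variables. To use fewer, we substitute terms for $x_1,\dots,x_k$ and $z$. A substitution instance of an equation valid in an algebra is valid in it, so Lemma~\ref{lem:valid} survives every substitution. The substituted terms need to behave well only at one assignment in one algebra, both of our choosing, where they must take the values required by Lemma~\ref{lem:refute}. The first step is to obtain prescribed relations $\rho_1,\dots,\rho_N$ as products of two relations $U$ and $M$.

The idea is to replace each pair of $\rho_j$ by a path whose edge labels spell a code word for $j$. For $j\ge1$ let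
\[
c_j=u\,m\,m\,u^{j}\,m\,u ,
\]
a word of length $j+5$ in the letters $u,m$. It begins and ends with $u$, the factor $mm$ occurs only at positions $2$ and $3$, and the third $m$ is at position $j+4$. For relations or terms $a,b$ let $c_j(a,b)$ be the product obtained by putting $a$ for $u$ and $b$ for $m$.

Let $Y$ be a set and $\rho_1,\dots,\rho_N\subseteq Y\times Y$. The \emph{gadget graph} of $\rho_1,\dots,\rho_N$ is the labeled directed graph $G$ on a vertex set $V\supseteq Y$ built as follows. For each $j\le N$ and each $(y,y')\in\rho_j$ we add a path from $y$ to $y'$ with $j+5$ edges whose labels spell $c_j$, through $j+4$ new vertices that belong to this path only (Figure~\ref{fig:gadget}). The path is a \emph{gadget of type $j$}, the new vertices are \emph{interior}, and $V$ consists of $Y$ and all interior vertices. The following properties are read off from the construction.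
\begin{itemize}
\item[(G1)] Each interior vertex has exactly one in-edge and one out-edge, which are consecutive edges of its gadget.
\item[(G2)] Every edge has an interior endpoint.
\item[(G3)] Every edge that enters or leaves a vertex of $Y$ is labeled $u$.
\end{itemize}
By (G1) and (G2) an edge is determined by its source and target. So edges are pairs in $V\times V$, each lying at one position of one gadget, and the sets $U$ and $M$ of edges labeled $u$ and $m$ are disjoint. Put $E=U\cup M$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.3]
\node (p0) at (0,0) {$y$};
\node (p7) at (7,0) {$y'$};
\foreach \x in {1,...,6} \node[circle,fill,inner sep=1.2pt] (p\x) at (\x,0) {};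
\foreach \x/\y/\z in {0/1/u,1/2/m,2/3/m,3/4/u,4/5/u,5/6/m,6/7/u}
  \draw[->] (p\x) -- node[above] {$\z$} (p\y);
\node (d) at (4,-1.1) {$d$};
\foreach \x in {2,3,6} \draw[->,dashed] (d) -- (p\x);
\end{tikzpicture}
\caption{Solid edges: the path replacing a pair $(y,y')\in\rho_2$; its labels spell $c_2=ummuumu$ and its six interior vertices lie on no other path. Dashed edges, used only in Section~\ref{sec:two}: one extra point $d$ marks the targets of the edges labeled $m$.}
\label{fig:gadget}
\end{figure}

A pair lies in $c_j(U,M)$ if and only if it is joined by a walk whose labels spell $c_j$. The danger is a walk that spells $c_j$ without being a gadget of type $j$, and both markers in $c_j$ guard against this. Without the third $m$, the code $ummu$ for $j=1$ would be spelled by an initial part of a gadget of type $2$. With a single $m$ in place of $mm$, the code $umuumu$ for $j=2$ would be spelled by the last three edges of one gadget followed by the first three edges of the next.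

\begin{lemma}\label{lem:gadget}
In the gadget graph, $c_j(U,M)=\rho_j$ for $1\le j\le N$, and $M;M;M=\emptyset$.
\end{lemma}

\begin{proof}
Suppose two consecutive edges of a walk are labeled $m$. Their common vertex is interior by (G3), so by (G1) they are consecutive edges of one gadget, necessarily its second and third edges. In a walk spelling $mmm$ the middle edge would be both the third and the second edge of its gadget, so $M;M;M=\emptyset$.

Each $(y,y')\in\rho_j$ is joined by its gadget, so $\rho_j\subseteq c_j(U,M)$. Conversely, let a walk spell $c_j$. Its second and third edges are the second and third edges of a gadget $\Gamma$, of type $i$ say, for a pair $(y,y')\in\rho_i$. The source of the second edge is interior, so by (G1) the first edge of the walk is the first edge of $\Gamma$ and the walk starts at $y$. By (G1) again the walk follows $\Gamma$ until the walk or $\Gamma$ ends. So $c_i$ and $c_j$ agree on their first $\min(i,j)+5$ letters. If $i\ne j$, then at position $\min(i,j)+4$ one of them has $m$ and the other has $u$. Hence $i=j$, the walk is all of $\Gamma$, and it joins the pair $(y,y')\in\rho_j$.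
\end{proof}

\section{One variable}\label{sec:one}

Three relations must now be produced from one variable $v$: the empty relation, $M$ and $U$. Give $v$ the value $M$. Then $v;v;v$ is empty by Lemma~\ref{lem:gadget}, and this provides true differences. Since $U=E\setminus M$, it remains to define $E$, and the only other source of information is $\top$ itself. If $\top$ is the transitive closure of $E$ and the graph has no cycles, then $E$ turns out to be the set $\top\setminus(\top;\top)$ of covering pairs. Accordingly, define one-variable terms
\[
\zeta=v;v;v,\qquad \varepsilon=1-_\zeta(1;1),\qquad \upsilon=\varepsilon-_\zeta v,\qquad \gamma_j=c_j(\upsilon,v)\quad(j\ge1).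
\]

\begin{lemma}\label{lem:acyclic}
Let $G$ be the gadget graph of $\rho_1,\dots,\rho_N$, assume that $G$ has no closed walk of positive length, and let $\top=E^+$ be the transitive closure of $E$. Then $\top$ is a strict partial order on $V$, and at $v\mapsto M$ in $\mathfrak S(\top)$ we have $\zeta=\emptyset$ and $\gamma_j=\rho_j$ for $j\le N$.
\end{lemma}

\begin{proof}
The relation $\top$ consists of the pairs joined by a walk of length at least $1$; it is transitive, and irreflexive by assumption. The relation $\top;\top$ consists of the pairs joined by a walk of length at least $2$, so $\top\setminus(\top;\top)\subseteq E$. For the converse, suppose $(p,q)\in E$ and some walk of length at least $2$ goes from $p$ to $q$. If $q$ is interior, the last edge of the walk is the only in-edge $(p,q)$ of $q$, and the rest of the walk is a closed walk of positive length at $p$. Otherwise $p$ is interior by (G2), the first edge of the walk is the only out-edge $(p,q)$ of $p$, and the rest is a closed walk of positive length at $q$. Both cases contradict the assumption, so $E=\top\setminus(\top;\top)$.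

At $v\mapsto M$ we get $\zeta=\emptyset$ by Lemma~\ref{lem:gadget}, then $\varepsilon=\top\setminus(\top;\top)=E$ and $\upsilon=E\setminus M=U$, and finally $\gamma_j=c_j(U,M)=\rho_j$ by Lemma~\ref{lem:gadget}.
\end{proof}

The Cayley relations may have cycles: $C_g$ contains the loop $(g,g)$ when $gg=g$. We break the cycles with a second coordinate that strictly increases along every pair. The increase must not record the length of a word, since $s_i$ and $t_i$ may have different lengths and must have the same value. So we need a strict order equal to its own square. On $\mathbb Z$ the composition of $<$ with itself omits the pair $(0,1)$; on $\mathbb Q$ it equals $<$, by transitivity and density.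

\begin{proof}[Proof of Theorem~\ref{thm:one}]
Let $g_1,\dots,g_k\in S_0$ be the classes of the generators $x_1,\dots,x_k$. Put $Y=S_0^1\times\mathbb Q$ and, for $g\in S_0$,
\[
R_g=\{((y,\alpha),(yg,\beta)):\ y\in S_0^1,\ \alpha<\beta\}.
\]
Then $R_g;R_h=R_{gh}$. A pair of $R_g;R_h$ has the form $((y,\alpha),(ygh,\beta))$ with $\alpha<\alpha'<\beta$ for some $\alpha'$, so it is in $R_{gh}$; conversely, a pair $((y,\alpha),(ygh,\beta))$ with $\alpha<\beta$ factors through $(yg,\frac{\alpha+\beta}{2})$. The pair $((e,0),(g,1))$ lies in $R_g$, and it lies in $R_h$ only if $g=h$.

Let $G$ be the gadget graph of $R_{g_1},\dots,R_{g_k}$ and $\top_0=E^+$. The set $S_0$ is countable, so $Y$, the relations $R_{g_j}$ and the vertex set $V$ are countable. Nothing here depends on a pair of words $s,t$.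

The graph $G$ has no closed walk of positive length. By (G1) a walk through interior vertices only moves strictly forward along one gadget, so a closed walk visits $Y$, and we may assume that it starts and ends at the same vertex of $Y$. An edge leaving $Y$ is the first edge of a gadget, and by (G1) the walk then traverses that gadget to its end. So the walk is a concatenation of at least one gadget, along each of which the rational coordinate strictly increases, and it cannot return to its start.

By Lemma~\ref{lem:acyclic}, $\top_0$ is a strict partial order, and $\zeta=\emptyset$ and $\gamma_j=R_{g_j}$ at $v\mapsto M$. Every $g\in S_0$ is a product of generators, so $R_g$ is a product of relations $R_{g_j}\subseteq\top_0$ and is contained in $\top_0$. Hence $g\mapsto R_g$ is a separating representation of $S_0$ in $\mathfrak S(\top_0)$.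

Let $\theta'_{s,t}$ be the one-variable equation obtained from $\theta_{Q_{s,t}}$ by substituting $\gamma_j$ for $x_j$ and $\zeta$ for $z$, and let $\mathfrak S(\top_0)\in\mathcal K\subseteq\mathcal V$. If $s=t$ in $S_0$, then $\theta_{Q_{s,t}}$ is valid in $\mathcal V$ by~\eqref{eq:pres} and Lemma~\ref{lem:valid}, so its instance $\theta'_{s,t}$ is valid in $\mathcal K$. If $s\ne t$ in $S_0$, then $Q_{s,t}$ fails at $g_1,\dots,g_k$. Evaluating $\theta'_{s,t}$ at $v\mapsto M$ is evaluating $\theta_{Q_{s,t}}$ at $x_j\mapsto R_{g_j}$, $z\mapsto\emptyset$, so $\theta'_{s,t}$ fails in $\mathfrak S(\top_0)\in\mathcal K$ by Lemma~\ref{lem:refute}. Thus $(s,t)\mapsto\theta'_{s,t}$ many-one reduces the word problem of $S_0$ to the set of one-variable equations valid in $\mathcal K$, which is therefore undecidable. The class of all representable implication semigroups is such a $\mathcal K$. Its one-variable theory is r.e.\ by Lemma~\ref{lem:re}, hence $\Sigma^0_1$-complete.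
\end{proof}

\section{Two variables: full squares and finite bases}\label{sec:two}

The construction of Section~\ref{sec:one} is tied to infinite strict orders. In a full square $\top\setminus(\top;\top)$ is empty and carries no information. In a strict order on $n$ points every product of $n$ relations is empty, whereas in a separating representation of a semigroup with at least two elements all $R_g$ are nonempty, and so are their products. We therefore return to the Cayley relations, keep the variable $z$ for the empty relation, and let one variable $v$ carry both the edges and their labels.

By (G1) and (G3) the label of an edge is determined by its target: it is $m$ exactly when the target lies in the set $P$ of targets of $M$-edges. We record $P$ as the set of out-neighbors of one new point $d$ (Figure~\ref{fig:gadget}). A term can find $d$ if $d$ is the only point without an in-edge. Interior vertices have in-edges, but vertices of $Y$ need not: the identity $e$ of $S^1$ is not of the form $yg$ with $g\in S$. One more relation, the identity on $Y$, repairs this. Its gadgets are cycles, so no power of $v$ is empty, and the term $\zeta$ of Section~\ref{sec:one} cannot replace $z$ here. In the variables $v,z$ define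
\[
\sigma=1-_z(1;v),\qquad \upsilon=v-_z(\sigma;v),\qquad \mu=v-_z\upsilon,\qquad \gamma_j=c_j(\upsilon,\mu)\quad(j\ge1).
\]
For a quasi-identity $Q$ in $x_1,\dots,x_k$ let $\theta''_Q$ be obtained from $\theta_Q$ by substituting $\gamma_j$ for $x_j$. It is a two-variable equation computable from $Q$.

\begin{lemma}\label{lem:square}
If $Q$ fails in a semigroup $S$, then $\theta''_Q$ fails in a full square $\mathfrak S(X\times X)$, where $X$ is finite and nonempty if $S$ is finite, and countably infinite if $S$ is countably infinite.
\end{lemma}

\begin{proof}
Let $Q$ fail at $g_1,\dots,g_k$. Let $Y=S^1$, let $\rho_j=C_{g_j}$ for $j\le k$ be the Cayley relations of Example~\ref{ex:cayley}, and let $\rho_{k+1}=\{(y,y):y\in Y\}$. Take the gadget graph $G$ of $\rho_1,\dots,\rho_{k+1}$, let $P\subseteq V$ be the set of targets of $M$-edges, and let $X=V\cup\{d\}$ with $d\notin V$. There are $(k+1)|Y|$ gadgets, each finite, so $X$ has the stated cardinality. In $\mathfrak S(X\times X)$ put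
\[
z=\emptyset,\qquad v=E\cup(\{d\}\times P).
\]

In a full square $1;a=X\times\{q:(p,q)\in a\text{ for some }p\}$. Every vertex of $V$ is the target of an edge: an interior vertex by (G1), and $y\in Y$ as the end of the gadget of $(y,y)\in\rho_{k+1}$. The point $d$ is the target of no pair of $v$. So $1;v=X\times V$ and $\sigma=X\times\{d\}$. Then $\sigma;v$ consists of the pairs $(p,q)$ with $(d,q)\in v$, that is, $\sigma;v=X\times P$. A vertex of $P$ is interior by (G3), and its only in-edge in $G$ is an $M$-edge, so no $U$-edge has its target in $P$. On the other hand $M$ and $\{d\}\times P$ are contained in $X\times P$. Therefore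
\[
\upsilon=v\setminus(X\times P)=U,\qquad \mu=v\setminus U=M\cup(\{d\}\times P).
\]

The value of $\mu$ exceeds $M$ by the pairs leaving $d$, but these do not contribute to $\gamma_j$. A walk spelling $c_j$, with $u$ read as $\upsilon$ and $m$ as $\mu$, begins with a $U$-edge and so starts in $V$. No pair of $\upsilon$ or $\mu$ has target $d$, so the walk never visits $d$ and uses only edges of $G$. Hence $\gamma_j=c_j(U,M)=C_{g_j}$ for $j\le k$ by Lemma~\ref{lem:gadget}. Evaluating $\theta''_Q$ at the chosen $v,z$ is evaluating $\theta_Q$ at $x_j\mapsto C_{g_j}$, $z\mapsto\emptyset$. As $X\supseteq S^1$, this fails by Example~\ref{ex:cayley} and Lemma~\ref{lem:refute}.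
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}]
A bijection between base sets induces an isomorphism of full squares, so the algebra in Lemma~\ref{lem:square} may be taken to be $\mathfrak S(n\times n)$ with $n\ge1$, or $\mathfrak S(\omega\times\omega)$.

(a) The semigroup $S_0$ is countable. It is infinite, since for a finite semigroup the word problem is decided by evaluating both words with the multiplication table. If $s=t$ in $S_0$, then $\theta''_{Q_{s,t}}$ is an instance of an equation valid in $\mathcal V$ by~\eqref{eq:pres} and Lemma~\ref{lem:valid}, so it is valid in $\mathcal K$. If $s\ne t$ in $S_0$, it fails in $\mathfrak S(\omega\times\omega)\in\mathcal K$ by~\eqref{eq:pres} and Lemma~\ref{lem:square}. So the word problem of $S_0$ many-one reduces to the set of two-variable equations valid in $\mathcal K$.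

(b) If $Q$ holds in all finite semigroups, then $\theta_Q$ and its instance $\theta''_Q$ hold in every finite member of $\mathcal V$ by Lemma~\ref{lem:valid}, hence in $\mathcal K$. If $Q$ fails in a finite semigroup, then $\theta''_Q$ fails in some $\mathfrak S(n\times n)\in\mathcal K$ by Lemma~\ref{lem:square}. So $Q\mapsto\theta''_Q$ many-one reduces the set of quasi-identities that hold in all finite semigroups, which is undecidable by~\cite{Gur}, to the set of two-variable equations valid in $\mathcal K$.

The class of all $\mathfrak S(\top)$ with finite base is such a $\mathcal K$. For this class the two-variable equations that are not valid form an r.e.\ set: run through all equations, all $n$, all transitive $\top\subseteq n\times n$ and all assignments, and list an equation when its two sides receive different values. If the valid two-variable equations were also r.e., they would form a decidable set, which we have just excluded.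
\end{proof}

\begin{remark}
Theorem~\ref{thm:one} covers one variable for the class in the Problem, and Theorem~\ref{thm:two} covers two variables for full squares and for finite bases. We do not determine whether the one-variable theories of the full squares, or of the algebras $\mathfrak S(\top)$ on finite bases, are decidable.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Gur}
Yu.~Sh.~Gurevich, \emph{The problem of equality of words for certain classes of semigroups}, Algebra i Logika 5 (1966), no.~5, 25--35.

\bibitem{LS}
Andrew Lewis-Smith, Ja\v{s} \v{S}emrl, \emph{Implication Algebras and Implication Semigroups of Binary Relations}, arXiv:2301.02266 (2023).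

\end{thebibliography}
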